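# Homological isoperimetric functions under quasi-isometry: filling only finitely many cycles

## Filling squares in the plane

Tile the plane by unit squares with corners at the integer points. For $(i,j)\in\mathbb{Z}^2$ write $v_{ij}$ for the vertex at $(i,j)$, $a_{ij}$ for the horizontal edge from $v_{ij}$ to $v_{i+1,j}$, $b_{ij}$ for the vertical edge from $v_{ij}$ to $v_{i,j+1}$, and $q_{ij}$ for the square whose lower left corner is $v_{ij}$, with
$$\partial q_{ij}=a_{ij}+b_{i+1,j}-a_{i,j+1}-b_{ij}.$$
A 2-chain is a finite sum $c=\sum c_{ij}q_{ij}$. Give it the norm $|c|=\sum|c_{ij}|$, and give 1-chains the analogous norm. We ask how expensive it is to fill a 1-cycle of norm at most $k$, that is, to write it as $\partial c$. The plane is contractible, so every 1-cycle is a boundary.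

In $\partial c$ the coefficient of $b_{ij}$ is $c_{i-1,j}-c_{ij}$, and the coefficient of $a_{ij}$ is $c_{ij}-c_{i,j-1}$. If $\partial c=0$, then $c$ is constant along rows; it has finite support, so $c=0$. Hence *fillings are unique*. The boundary of an $N\times N$ square has norm $4N$, and its only filling is the square itself, of norm $N^2$.

**Integer coefficients.** This is the worst case. Let $z=\partial c$, and put
$$V_j=\sum_i|c_{i-1,j}-c_{ij}|,\qquad H_i=\sum_j|c_{ij}-c_{i,j-1}|,$$
so that $|z|=V+H$ with $V=\sum_jV_j$ and $H=\sum_iH_i$. Fix $(i,j)$. The number $c_{ij}$ is, up to sign, the sum of the row-$j$ differences $c_{i'-1,j}-c_{i'j}$ over $i'\le i$, and also the sum of those over $i'>i$. Therefore $2|c_{ij}|\le V_j$, and in the same way $2|c_{ij}|\le H_i$. The differences in row $j$ add up to $0$, so $V_j$ is even, and likewise $H_i$. For nonnegative integers $\min(p,q)\le pq$. Hence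
$$|c|\le\sum_{i,j}\min\Big(\frac{V_j}{2},\frac{H_i}{2}\Big)\le\sum_{i,j}\frac{V_jH_i}{4}=\frac{VH}{4}\le\frac{(V+H)^2}{16}=\frac{|z|^2}{16}.$$
So with integer coefficients the most expensive cycle of norm at most $4N$ costs exactly $N^2$.

**Rational coefficients.** Now allow coefficients in $\mathbb{Q}$ with the usual absolute value, and divide the boundary of the $N\times N$ square by $4N$. This gives a cycle $z_N$ of norm $1$ whose unique filling has norm $N^2/4N=N/4$. So there are cycles of norm $1$ that are arbitrarily expensive to fill: the worst-case cost is $\infty$ for every $k\ge1$.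

The group $\mathbb{Z}^2$ acts on this picture by translations. Suppose we replace $\mathbb{Z}^2$ by another group that looks like it from far away, in the sense of quasi-isometry. Does the answer "quadratic" over $\mathbb{Z}$ survive? Does the answer "infinite" over $\mathbb{Q}$ survive?

## Isoperimetric functions over a normed ring

Throughout, $R$ is a nonzero **normed ring**: a unital ring $R\ne0$ with a map $|\cdot|\colon R\to\mathbb{R}_{\ge0}$ such that $|r|=0$ iff $r=0$, $|-r|=|r|$, $|r+s|\le|r|+|s|$ and $|rs|\le|r||s|$. Examples are $\mathbb{Z}$ or $\mathbb{Q}$ with the absolute value, and any nonzero ring with the trivial norm, $|r|=1$ for $r\neq0$. The ring need not be commutative. Modules are left modules. In $RG$ the scalars in $R$ commute with the elements of $G$.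

A group $G$ is **of type $FP_m(R)$** if the trivial $RG$-module $R$ has a projective (equivalently, free) resolution that is finitely generated in degrees $\le m$. For example, the tiling gives for $G=\mathbb{Z}^2$ the exact sequence $0\to RG\,q\to RG\,a\oplus RG\,b\to RG\,v\to R\to0$, so $\mathbb{Z}^2$ is of type $FP_m(R)$ for all $m$.

We need one textbook fact: *a group of type $FP_1(R)$ is finitely generated.* Indeed, by Schanuel's lemma the augmentation ideal $\ker(RG\to R)$ is finitely generated as a left module. Each generator is $\sum r_gg$ with $\sum r_g=0$, hence equals $\sum r_g(g-1)$. So the ideal is generated by the elements $s-1$ with $s$ in a finite set $S\subset G$. Let $K$ be the subgroup generated by $S$. The map $RG\to R[G/K]$, $g\mapsto gK$, kills every $g(s-1)$, hence kills $g-1$ for every $g\in G$. Since $R\neq0$, this says $gK=K$ for all $g$, so $K=G$.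

**Definition (isoperimetric function).** Let $G$ be of type $FP_{n+1}(R)$. Take a partial resolution
$$F_{n+1}\to F_n\to\cdots\to F_0\xrightarrow{\ \varepsilon\ }R\to0$$
by finitely generated free $RG$-modules, each with a fixed finite $RG$-basis $B_i$. It is exact at $R$ and at $F_0,\dots,F_n$. Each $F_i$ is a free $R$-module with basis $G\cdot B_i$; if $x=\sum_jr_je_j$ in this $R$-basis, put $|x|=\sum_j|r_j|$. For an $n$-cycle $z\in Z_n(F)=\ker(F_n\to F_{n-1})$ let
$$\|z\|_\partial=\inf\{|c|:c\in F_{n+1},\ \partial c=z\},$$
and let
$$f_n^G(k)=\sup\{\|z\|_\partial:z\in Z_n(F),\ |z|\le k\}\in\mathbb{R}_{\ge0}\cup\{\infty\}.$$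
We allow $n=0$, with $Z_0(F)=\ker(\varepsilon\colon F_0\to R)$, and we use the same formula for real $k\ge0$. The function is nondecreasing.

The norm on $F_i$ is $G$-invariant, because $G$ permutes the $R$-basis $G\cdot B_i$. The opening computation says $f_1^{\mathbb{Z}^2}(4N)=N^2$ over $\mathbb{Z}$, and $f_1^{\mathbb{Z}^2}(k)=\infty$ for all $k\ge1$ over $\mathbb{Q}$. Degree $0$ is infinite already for a line. For $G=\mathbb{Z}$ over $R=\mathbb{Z}$, use vertices $v_g$ and edges $e_g$ with $\partial e_g=v_{g+1}-v_g$. The 0-cycle $v_N-v_0$ has norm $2$ and its unique filling $e_0+\dots+e_{N-1}$ has norm $N$, so $f_0^{\mathbb{Z}}(2)=\infty$.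

**Definition (comparison).** For $f,g\colon\mathbb{N}\to\mathbb{R}_{\ge0}\cup\{\infty\}$ write $f\preccurlyeq g$ if there is $C>0$ with $f(k)\le C\,g(Ck+C)+Ck+C$ for all $k$. The inequality is read in the extended reals, with $\infty\le\infty$ and $x\le\infty$ for all $x$. Write $f\approx g$ if $f\preccurlyeq g$ and $g\preccurlyeq f$.

Up to $\approx$, $f_n^G$ does not depend on the resolution and bases; this will also drop out of Theorem A below. For $\mathbb{Z}^2$ over $\mathbb{Z}$ we get $f_1\approx k^2$, since $f_1(k)\le k^2/16$ and $f_1(4k)\ge k^2$.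

Quasi-isometry of groups refers to word metrics with respect to finite generating sets. Here is the problem, whose source is Shaked Bader, Robert Kropholler and Vladimir Vankov, "Subgroups of word hyperbolic groups in dimension 2 over arbitrary rings", arXiv:2405.19866 (2024).

**Conjecture.** Let $n\ge1$. If $G$ and $H$ are quasi-isometric groups of type $FP_{n+1}(R)$, then $f_n^G\approx f_n^H$. No finiteness hypothesis on the functions $f_i^G,f_i^H$ is assumed.

For context, here is a known result with more hypotheses. Let $n\ge1$. A group is of type $FH_{n+1}(R)$ if it acts freely, properly, cellularly and cocompactly on a cell complex $X$ with $\tilde H_i(X;R)=0$ for all $i<n+1$. If $G,H$ are quasi-isometric of type $FH_{n+1}(R)$, and $f_i^G(l),f_i^H(l)<\infty$ for all $l$ and all $1\le i\le n$, then $f_n^G\approx f_n^H$. Over $\mathbb{Q}$ this does not apply to $\mathbb{Z}^2$ with $n=1$, by the opening example.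

The conjecture is true. To state what we prove, we isolate the part of "quasi-isometric" that is used.

## Controlled maps and quasi-retracts

**Definition (controlled, close).** A map of sets $\varphi\colon G\to H$ between groups is **controlled** if for each $s\in G$ the set $\{\varphi(g)^{-1}\varphi(gs):g\in G\}$ is finite. Two maps $\varphi,\varphi'\colon G\to H$ are **close** if $\{\varphi(g)^{-1}\varphi'(g):g\in G\}$ is finite.

A homomorphism is controlled, with one-element sets $\{\varphi(s)\}$. The map $g\mapsto\lfloor g/2\rfloor$ from $\mathbb{Z}$ to $\mathbb{Z}$ is not a homomorphism, but it is controlled: $\lfloor(g+s)/2\rfloor-\lfloor g/2\rfloor$ takes only the values $\lfloor s/2\rfloor$ and $\lceil s/2\rceil$. The map $g\mapsto g^2$ is not controlled, since $(g+1)^2-g^2=2g+1$ takes infinitely many values.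

Word metrics are left-invariant with finite balls. If $d(\varphi(g),\varphi(g'))\le L\,d(g,g')+L$, then $\varphi(g)^{-1}\varphi(gs)$ has word length $d(\varphi(g),\varphi(gs))\le L\,d(1,s)+L$, so it lies in a finite ball and $\varphi$ is controlled. In the same way, two maps at bounded distance are close.

**Definition (quasi-retract).** $G$ is a **quasi-retract** of $H$ if there are controlled maps $\varphi\colon G\to H$ and $\psi\colon H\to G$ with $\psi\varphi$ close to $\mathrm{id}_G$.

If $G$ and $H$ are quasi-isometric, each is a quasi-retract of the other: take a quasi-isometry and a quasi-inverse, in either order. The notion is weaker than quasi-isometry. The trivial group is a quasi-retract of $\mathbb{Z}^2$, via constant maps.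

**Theorem A.** Let $n\ge0$, let $G,H$ be of type $FP_{n+1}(R)$, and let $G$ be a quasi-retract of $H$. For any choice of resolutions and bases there are constants $A,B,D>0$ with
$$f_n^G(k)\le A\,f_n^H(Bk)+Dk\qquad\text{for all real }k\ge0,\tag{1}$$
in the extended reals. In particular $f_n^G\preccurlyeq f_n^H$.

**Corollary (the conjecture).** If $G,H$ are quasi-isometric groups of type $FP_{n+1}(R)$, then $f_n^G\approx f_n^H$. In particular, $f_n^G$ is finite-valued iff $f_n^H$ is.

**Theorem B.** If $G$ is a finitely generated quasi-retract of a group $H$ of type $FP_{n+1}(R)$, $n\ge0$, then $G$ is of type $FP_{n+1}(R)$, and $f_i^G\preccurlyeq f_i^H$ for all $0\le i\le n$. Hence in the Corollary it suffices that one of the two finitely generated groups is of type $FP_{n+1}(R)$.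

Taking $G=H$ and $\varphi=\psi=\mathrm{id}$ in Theorem A, with two different resolutions, gives the independence of $f_n^G$ from all choices.

## Two cases by hand: the identity map and a floor map

**One group, two resolutions.** Let $F,F'$ be partial resolutions for the same group $G$. The comparison theorem gives $RG$-linear chain maps $\theta\colon F\to F'$ and $\eta\colon F'\to F$, and $RG$-linear maps $s$ with $\mathrm{id}-\eta\theta=\partial s+s\partial$. All these maps are bounded: $|\theta(gb)|=|g\,\theta(b)|=|\theta(b)|$, and there are only finitely many $b$ in a finite basis, so $|\theta(x)|\le C|x|$. To fill a cycle $z$ of $F$, fill $\theta(z)$ by $c$ in $F'$; then $\eta(c)+s(z)$ fills $z$, because $\partial(\eta(c)+s(z))=\eta\theta(z)+\partial s(z)=z$. Boundedness turns this into (1). So all we need, for a general $\varphi$, is a replacement for $RG$-linearity that still gives boundedness.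

**The floor map on the line.** Let $G=H=\mathbb{Z}$ with the resolution by $v_g,e_g$ above, $\varphi(g)=\lfloor g/2\rfloor$ and $\psi(h)=2h$. Here $\psi\varphi(g)-g\in\{0,-1\}$. Put $\theta_0(v_g)=v_{\lfloor g/2\rfloor}$. A chain map must satisfy $\partial\theta_1(e_g)=v_{\lfloor(g+1)/2\rfloor}-v_{\lfloor g/2\rfloor}$, so
$$\theta_1(e_g)=0\ \ (g\text{ even}),\qquad\theta_1(e_g)=e_{(g-1)/2}\ \ (g\text{ odd}).$$
In the other direction take $\eta_0(v_h)=v_{2h}$ and $\eta_1(e_h)=e_{2h}+e_{2h+1}$. Then $v_g-\eta_0\theta_0(v_g)$ is $0$ for $g$ even and $v_g-v_{g-1}=\partial e_{g-1}$ for $g$ odd, so $s_0(v_g)=0$ or $e_{g-1}$ respectively is a homotopy in degree $0$. It also works in degree $1$: for $g$ even, $e_g-\eta_1\theta_1(e_g)=e_g=s_0(v_{g+1}-v_g)$, and for $g$ odd, $e_g-(e_{g-1}+e_g)=-e_{g-1}=s_0(v_{g+1}-v_g)$.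

None of the maps $\theta_0,\theta_1,s_0$ is $R\mathbb{Z}$-linear. But translate $\theta_1(e_g)$ back by $\varphi(g)^{-1}$: the result is $0$ or $e_0$, two possibilities in all. Keep this in mind.

## Bounded maps need not have bounded lifts

In general one would like to copy the floor map: define $\theta_0$ on the $R$-basis, then go up degree by degree, choosing $\theta_{i+1}(e)$ for each basis element $e=gb$ to be a filling of the cycle $\theta_i(\partial e)$. The natural way to keep control is by norms. Suppose $|\theta_i(x)|\le C_i|x|$. The numbers $|\partial e|=|\partial b|$ are bounded, so $|\theta_i(\partial e)|\le l$ for some constant $l$. If $f_i^H(l)<\infty$, we may choose $\theta_{i+1}(e)$ with $|\theta_{i+1}(e)|\le f_i^H(l)+1$, and $\theta_{i+1}$ is again bounded. Building $\theta$ up to degree $n+1$ in this way uses $f_i^H(l)<\infty$ for $i\le n$, and building the homotopy uses $f_i^G(l)<\infty$ for $i\le n$. Degree $0$ needs a separate argument, since already $f_0^{\mathbb{Z}}(2)=\infty$.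

If $f_i^H(l)=\infty$, the induction stops. The boundedness of $\theta_i$ then gives no bounded lift, and here is an example where no bounded lift exists. Let $R=\mathbb{Q}$, let $F$ be the tiling resolution for $H=\mathbb{Z}^2$, and enumerate $\mathbb{Z}^2=\{g_1,g_2,\dots\}$. Let $\theta\colon\mathbb{Q}[\mathbb{Z}^2]\to F_1$ be the $\mathbb{Q}$-linear map with $\theta(g_N)=z_N$, the cycle of norm $1$ from the opening example. Then $|\theta(x)|\le|x|$ and $\theta$ takes values in $\partial F_2$. But every $\theta'$ with $\partial\theta'=\theta$ has $|\theta'(g_N)|=N/4$, since fillings are unique. So "bounded" is a property that does not survive lifting.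

In this example the cycles $z_N$ are all different, even up to translation. For the floor map this does not happen: up to translation only two chains occur. The way around the obstacle is to carry *finiteness up to translation* through the induction instead of a norm bound. If only finitely many cycles occur up to translation, fill each of these once and translate the fillings. The cost of a single filling is finite by exactness alone, and a maximum over finitely many fillings is finite.

## Tame maps

**Definition (tame).** Let $\varphi\colon G\to H$ be a map, $M$ a free $RG$-module with a basis $\mathcal{B}$ (possibly infinite), and $N$ an $RH$-module. An $R$-linear map $\theta\colon M\to N$ is **$\varphi$-tame** if for every $b\in\mathcal{B}$ the set $\{\varphi(g)^{-1}\theta(gb):g\in G\}\subset N$ is finite.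

If $\varphi$ is a homomorphism and $\theta(gx)=\varphi(g)\theta(x)$, these sets have one element; tameness relaxes "one" to "finitely many". For $G=H=\mathbb{Z}$, $\varphi=\mathrm{id}$, $M=N=R\mathbb{Z}$ and $\theta(g)=\lambda_gg$ with $\lambda_g\in R$, the map is tame iff $\{\lambda_g\}$ is finite. With $R=\mathbb{Q}$ and $\lambda_g=1/(1+|g|)$ we get a bounded map that is not tame, so tameness is genuinely stronger than boundedness.

**Lemma 1.**

(a) If $\varphi$ is controlled and $\theta$ is $\varphi$-tame, then $\{\varphi(g)^{-1}\theta(gx):g\in G\}$ is finite for every $x\in M$. Consequently, if $\pi\colon M'\to M$ is $RG$-linear with $M'$ free, then $\theta\pi$ is $\varphi$-tame.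

(b) Sums and differences of $\varphi$-tame maps are $\varphi$-tame. If $\theta$ is $\varphi$-tame and $\pi\colon N\to N'$ is $RH$-linear, then $\pi\theta$ is $\varphi$-tame.

(c) Let $\theta\colon M\to N$ be $\varphi$-tame with $N$ a free $RH$-module, let $\psi\colon H\to K$ be controlled, and let $\eta\colon N\to Q$ be $\psi$-tame. Then $\eta\theta$ is $\psi\varphi$-tame.

(d) If $\varphi,\varphi'$ are close, then $\varphi$-tame and $\varphi'$-tame are equivalent.

(e) (Lifting) Let $\partial\colon N'\to N$ be $RH$-linear and let $\theta\colon M\to N$ be $\varphi$-tame with $\theta(M)\subset\partial N'$. Then there is a $\varphi$-tame $\theta'\colon M\to N'$ with $\partial\theta'=\theta$.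

(f) (Boundedness) If $\mathcal{B}$ is finite, $N$ is free with a finite basis, and $\theta$ is $\varphi$-tame, then there is $C>0$ with $|\theta(x)|\le C|x|$ for all $x\in M$.

Part (e) is the heart of the argument: unlike boundedness, tameness survives lifting. Part (f) converts it into boundedness at the end.

**Proof of (a): from basis elements to all elements.** Write $x=\sum_jr_js_jb_j$, a finite sum with $r_j\in R$, $s_j\in G$, $b_j\in\mathcal{B}$. Then $gx=\sum_jr_j\,gs_jb_j$, since scalars commute with group elements. By $R$-linearity of $\theta$, and moving $\varphi(g)^{-1}$ past $r_j$,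
$$\varphi(g)^{-1}\theta(gx)=\sum_jr_j\,\big(\varphi(g)^{-1}\varphi(gs_j)\big)\cdot\big(\varphi(gs_j)^{-1}\theta(gs_jb_j)\big).$$
In each summand the first bracket ranges over a finite set because $\varphi$ is controlled, and the second because $\theta$ is $\varphi$-tame and $gs_j\in G$. There are finitely many summands, so the whole expression takes finitely many values. For the consequence, let $b'$ be a basis element of $M'$. Then $\pi(gb')=g\pi(b')$, so $\varphi(g)^{-1}\theta\pi(gb')=\varphi(g)^{-1}\theta(g\,\pi(b'))$; apply the first part to $x=\pi(b')$.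

**Proof of (b): sums, and maps applied afterwards.** For $\theta_1\pm\theta_2$ the elements in question are sums or differences of elements from two finite sets. For $\pi\theta$ we have $\varphi(g)^{-1}\pi\theta(gb)=\pi(\varphi(g)^{-1}\theta(gb))$, which lies in the image under $\pi$ of a finite set.

**Proof of (c): compositions.** Fix $b\in\mathcal{B}$. Put $h=\varphi(g)$ and $y=h^{-1}\theta(gb)$, which lies in a finite set $Y$ not depending on $g$. Then
$$\psi(\varphi(g))^{-1}\eta(\theta(gb))=\psi(h)^{-1}\eta(hy).$$
By (a) for $\psi$ and $\eta$, for each of the finitely many $y\in Y$ the right side takes finitely many values as $h$ ranges over $H$.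

**Proof of (d): close maps.** We have $\varphi'(g)^{-1}\theta(gb)=\big(\varphi'(g)^{-1}\varphi(g)\big)\cdot\varphi(g)^{-1}\theta(gb)$. The first factor is the inverse of an element of the finite set $\{\varphi(g)^{-1}\varphi'(g)\}$. So if $\theta$ is $\varphi$-tame it is $\varphi'$-tame, and the situation is symmetric.

**Proof of (e): fill finitely many elements and translate.** Fix $b\in\mathcal{B}$ and let $Y_b=\{\varphi(g)^{-1}\theta(gb):g\in G\}$, a finite set. Since $\theta(gb)\in\partial N'$ and $\partial N'$ is an $RH$-submodule of $N$, we have $Y_b\subset\partial N'$. For each $y\in Y_b$ choose *one* element $w_b(y)\in N'$ with $\partial w_b(y)=y$. The elements $gb$ form an $R$-basis of $M$, so there is an $R$-linear $\theta'$ with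
$$\theta'(gb)=\varphi(g)\,w_b\big(\varphi(g)^{-1}\theta(gb)\big).$$
Then $\partial\theta'(gb)=\varphi(g)\varphi(g)^{-1}\theta(gb)=\theta(gb)$, so $\partial\theta'=\theta$. Moreover $\varphi(g)^{-1}\theta'(gb)\in w_b(Y_b)$, a finite set, so $\theta'$ is $\varphi$-tame.

**Proof of (f): tame maps are bounded.** The norm on $N$ is $H$-invariant, so $|\theta(gb)|=|\varphi(g)^{-1}\theta(gb)|$ takes finitely many values for $g\in G$ and $b$ in the finite set $\mathcal{B}$. Let $C>0$ bound them. For $x=\sum_jr_je_j$ with $e_j\in G\cdot\mathcal{B}$, the triangle inequality and $|rs|\le|r||s|$ give $|\theta(x)|\le\sum_j|r_j||\theta(e_j)|\le C|x|$. $\square$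

## Tame chain maps and tame homotopies

We rebuild the comparison theorem for resolutions, with "$RG$-linear" replaced by "tame". In this section $P$ is a complex $\cdots\to P_1\to P_0\xrightarrow{\varepsilon}R\to0$ of free $RG$-modules with $RG$-linear maps, $Q$ is a complex $\cdots\to Q_0\xrightarrow{\varepsilon}R\to0$ of $RH$-modules with $RH$-linear maps, $R$ carries the trivial action, and $\varphi\colon G\to H$ is controlled. A **chain map in degrees $\le j$** is a family of $R$-linear maps $\theta_i\colon P_i\to Q_i$, $0\le i\le j$, with $\varepsilon\theta_0=\varepsilon$ and $\partial\theta_i=\theta_{i-1}\partial$ for $1\le i\le j$.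

**Lemma 2.** If $Q$ is exact at $R,Q_0,\dots,Q_{j-1}$, there is a chain map $(\theta_i)_{0\le i\le j}$ from $P$ to $Q$ with all $\theta_i$ $\varphi$-tame.

**Proof.** *Degree $0$.* View $\varepsilon\colon P_0\to R$ as a map into the trivial $RH$-module $R$. It is $\varphi$-tame, since $\varphi(g)^{-1}\varepsilon(gb)=\varepsilon(gb)=\varepsilon(b)$. As $\varepsilon\colon Q_0\to R$ is surjective, Lemma 1(e) lifts it to a $\varphi$-tame $\theta_0\colon P_0\to Q_0$ with $\varepsilon\theta_0=\varepsilon$.

*Degree $i\ge1$.* Suppose $\theta_0,\dots,\theta_{i-1}$ are given, with $i\le j$. The map $\theta_{i-1}\partial\colon P_i\to Q_{i-1}$ is $\varphi$-tame by Lemma 1(a), because $\partial$ is $RG$-linear. Its values are cycles: $\varepsilon\theta_0\partial=\varepsilon\partial=0$ for $i=1$, and $\partial\theta_{i-1}\partial=\theta_{i-2}\partial\partial=0$ for $i\ge2$. By exactness at $Q_{i-1}$ they lie in $\partial Q_i$. Lemma 1(e) gives a $\varphi$-tame $\theta_i$ with $\partial\theta_i=\theta_{i-1}\partial$. $\square$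

**Lemma 3.** Let $(\theta_i),(\theta_i')$ be $\varphi$-tame chain maps $P\to Q$ in degrees $\le j$, and let $Q$ be exact at $Q_0,\dots,Q_j$ (so $Q_{j+1}$ is given). There are $\varphi$-tame $s_i\colon P_i\to Q_{i+1}$, $0\le i\le j$, with
$$\theta_i-\theta_i'=\partial s_i+s_{i-1}\partial,\tag{2}$$
where the term $s_{i-1}\partial$ is omitted for $i=0$.

**Proof.** Suppose $s_0,\dots,s_{i-1}$ are constructed (nothing is required for $i=0$). Put $\tau_i=\theta_i-\theta_i'-s_{i-1}\partial$, without the last term if $i=0$. By Lemma 1(a) and (b) it is $\varphi$-tame. We check that it takes values in cycles. For $i=0$, $\varepsilon\tau_0=\varepsilon-\varepsilon=0$. For $i\ge1$,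
$$\partial\tau_i=(\theta_{i-1}-\theta_{i-1}'-\partial s_{i-1})\partial .$$
By (2) in degree $i-1$, the bracket is $0$ if $i=1$, and it is $s_{i-2}\partial$ if $i\ge2$, so that $\partial\tau_i=s_{i-2}\partial\partial=0$. By exactness at $Q_i$ we get $\tau_i(P_i)\subset\partial Q_{i+1}$, and Lemma 1(e) gives a $\varphi$-tame $s_i$ with $\partial s_i=\tau_i$, which is (2). $\square$

Note what was used: exactness of $Q$, and nothing about the size of fillings in $Q$.

## Proof of Theorem A and of the conjecture

Let $F^G,F^H$ be the given partial resolutions, with finite bases in degrees $\le n+1$. They are exact at $R$ and in degrees $0,\dots,n$. Let $\varphi\colon G\to H$ and $\psi\colon H\to G$ be controlled with $\psi\varphi$ close to $\mathrm{id}_G$.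

**Step 1. Move chains from $G$ to $H$ and back.** Lemma 2 with $j=n+1$ gives a $\varphi$-tame chain map $\theta_i\colon F_i^G\to F_i^H$ and a $\psi$-tame chain map $\eta_i\colon F_i^H\to F_i^G$, $0\le i\le n+1$.

**Step 2. Compare the round trip with the identity.** By Lemma 1(c), $\eta_i\theta_i$ is $\psi\varphi$-tame, hence $\mathrm{id}_G$-tame by Lemma 1(d). The identity of $F_i^G$ is $\mathrm{id}_G$-tame as well, since $g^{-1}(gb)=b$. The map $\mathrm{id}_G$ is controlled and $F^G$ is exact at $F_0^G,\dots,F_n^G$, so Lemma 3 with $j=n$ gives $\mathrm{id}_G$-tame maps $s_i\colon F_i^G\to F_{i+1}^G$, $0\le i\le n$, with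
$$\mathrm{id}-\eta_i\theta_i=\partial s_i+s_{i-1}\partial.\tag{3}$$

**Step 3. Extract constants.** All modules in sight have finite bases. By Lemma 1(f) there are $A,B,D>0$ with
$$|\eta_{n+1}(c)|\le A|c|,\qquad|\theta_n(x)|\le B|x|,\qquad|s_n(x)|\le D|x|$$
for all $c\in F_{n+1}^H$ and $x\in F_n^G$.

**Step 4. Fill a cycle of $G$ by way of $H$.** Let $z\in Z_n(F^G)$ with $|z|\le k$. If $f_n^H(Bk)=\infty$, then (1) holds at $k$ because $A>0$; so assume it is finite. Since $\theta$ is a chain map, $\theta_n(z)\in Z_n(F^H)$, and $|\theta_n(z)|\le Bk$. Hence for each $\delta>0$ there is $c\in F_{n+1}^H$ with $\partial c=\theta_n(z)$ and $|c|\le f_n^H(Bk)+\delta$. Since $z$ is a cycle, (3) gives $z-\eta_n\theta_n(z)=\partial s_n(z)$ (for $n=0$ the term $s_{n-1}\partial$ is absent anyway), and so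
$$\partial\big(\eta_{n+1}(c)+s_n(z)\big)=\eta_n(\partial c)+\partial s_n(z)=\eta_n\theta_n(z)+\partial s_n(z)=z.$$
Therefore $\|z\|_\partial\le A\big(f_n^H(Bk)+\delta\big)+Dk$. Let $\delta\to0$ and take the supremum over $z$. This is (1).

**Step 5. Pass to $\preccurlyeq$.** Let $C\ge\max(A,B,D,1)$ be an integer. As $f_n^H$ is nondecreasing, (1) gives $f_n^G(k)\le C\,f_n^H(Ck+C)+Ck+C$ for $k\in\mathbb{N}$, that is, $f_n^G\preccurlyeq f_n^H$. This proves Theorem A. $\square$

**Proof of the Corollary.** If $G$ and $H$ are quasi-isometric, each is a quasi-retract of the other. Theorem A in both directions gives $f_n^G\approx f_n^H$. If $f_n^H$ is finite-valued, then so is $f_n^G$ by $f_n^G\preccurlyeq f_n^H$, and conversely. $\square$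

So the opening questions have answers. If a group of type $FP_2(\mathbb{Z})$ is quasi-isometric to $\mathbb{Z}^2$, its $f_1$ over $\mathbb{Z}$ is $\approx k^2$. If a group of type $FP_2(\mathbb{Q})$ is quasi-isometric to $\mathbb{Z}^2$, its $f_1$ over $\mathbb{Q}$ is not finite-valued.

## Quasi-retracts inherit type $FP_{n+1}(R)$

Theorem B does not assume any finiteness of $G$ beyond finite generation, so there is no finitely generated resolution for $G$ to start from. We use a large standard resolution and cut it down by distance. The definition of tame allowed infinite bases for exactly this purpose.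

Put $m=n+1\ge1$, and fix a word metric on $G$. Let $C_i$ be the free $R$-module on $G^{i+1}$ with diagonal $G$-action, the boundary
$$\partial(g_0,\dots,g_i)=\sum_{k=0}^i(-1)^k(g_0,\dots,\widehat{g_k},\dots,g_i),$$
and the augmentation $\varepsilon(g_0)=1$. It is $RG$-free on the tuples $(1,g_1,\dots,g_i)$. The complex $C_*\to R\to0$ is exact: the $R$-linear maps $h(g_0,\dots,g_i)=(1,g_0,\dots,g_i)$ and $h(r)=r\,(1)$ for $r\in R$ satisfy $\partial h+h\partial=\mathrm{id}$ in degrees $i\ge1$, $\partial h+h\varepsilon=\mathrm{id}$ in degree $0$, and $\varepsilon h=\mathrm{id}$ on $R$.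

For $d\ge0$ let $C_i^d\subset C_i$ be spanned by the tuples whose entries have pairwise word distance $\le d$. Deleting entries keeps this condition and the metric is left-invariant, so these form $G$-invariant subcomplexes $C^d$. Each $C_i^d$ is $RG$-free on those $(1,g_1,\dots,g_i)$ that satisfy the condition; all $g_k$ then lie in a finite ball, so the rank is finite. Also $C^d\subset C^{d'}$ for $d\le d'$, and $\bigcup_dC^d=C$.

The complexes $C^d$ need not be exact. Take $R=\mathbb{Z}$, $G=\mathbb{Z}/6$ with generator $1$, and $z=(0,1)+(1,2)+(2,3)+(3,4)+(4,5)+(5,0)\in Z_1(C^1)$. Let $w\colon C_1^1\to\mathbb{Z}$ send $(a,a+1)$ to $1$, $(a,a-1)$ to $-1$ and $(a,a)$ to $0$. In a tuple $(a,b,c)\in C_2^1$ at least two entries coincide, since a hexagon has no triangles. Hence $w(\partial(a,b,c))=w(b,c)-w(a,c)+w(a,b)=0$, in each of the cases $a=b$, $b=c$, $a=c$. But $w(z)=6$, so $z\notin\partial C_2^1$. At scale $2$ it does bound: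
$$z=\partial\big[(0,1,2)+(2,3,4)+(4,5,0)+(0,2,4)+(0,4,0)+(0,0,0)\big].$$
To check this: the first three terms contribute $z-(0,2)-(2,4)-(4,0)$, the fourth contributes $(2,4)-(0,4)+(0,2)$, and the last two contribute $(4,0)-(0,0)+(0,4)+(0,0)$. So enlarging $d$ may be necessary. The first step says that one fixed enlargement always suffices.

**Step 1. Cycles at scale $d$ bound at one larger scale $d'$.** *Claim: for each $d$ there is $d'$ with $Z_i(C^d)\subset\partial C_{i+1}^{d'}$ for all $0\le i\le m-1$, where $Z_0=\ker\varepsilon$.*

Let $F^H$ be a partial resolution for $H$ with finite bases in degrees $\le m$, exact at $R$ and in degrees $0,\dots,m-1$. Let $\varphi,\psi$ be as in the definition of a quasi-retract. By Lemma 2 there are a $\varphi$-tame chain map $\alpha_i\colon C_i\to F_i^H$ and a $\psi$-tame chain map $\beta_i\colon F_i^H\to C_i$, $i\le m$. As before, $\beta_i\alpha_i$ is $\psi\varphi$-tame by Lemma 1(c), hence $\mathrm{id}_G$-tame by Lemma 1(d), and the identity of $C_i$ is $\mathrm{id}_G$-tame. Lemma 3 with $j=m-1$ gives $\mathrm{id}_G$-tame $s_i\colon C_i\to C_{i+1}$, $i\le m-1$,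 with
$$\mathrm{id}-\beta_i\alpha_i=\partial s_i+s_{i-1}\partial.\tag{4}$$

Next we bound the scales of the images. Let $b$ run over the finite bases of $F_i^H$, $i\le m$. The elements $\psi(h)^{-1}\beta_i(hb)$, $h\in H$, form finitely many finite sets, so they all lie in $C_i^D$ for some $D$ independent of $i$. Since $C_i^D$ is $G$-invariant, $\beta_i(hb)\in\psi(h)C_i^D=C_i^D$; by $R$-linearity $\beta_i(F_i^H)\subset C_i^D$ for $i\le m$. Similarly let $b$ run over the finite $RG$-basis of $C_i^d$. These $b$ belong to the basis of $C_i$, so by tameness of $s_i$ the elements $g^{-1}s_i(gb)$ range over finitely many values, and all of them lie in $C_{i+1}^{d''}$ for some $d''$. By $G$-invariance and $R$-linearity, $s_i(C_i^d)\subset C_{i+1}^{d''}$ for $i\le m-1$.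

Now let $z\in Z_i(C^d)$ with $i\le m-1$. Then $\alpha_i(z)$ is a cycle, and by exactness at $F_i^H$ there is $c\in F_{i+1}^H$ with $\partial c=\alpha_i(z)$. From (4), $z=\beta_i\alpha_i(z)+\partial s_i(z)=\partial\big(\beta_{i+1}(c)+s_i(z)\big)$, and this lies in $\partial C_{i+1}^{d'}$ with $d'=\max(D,d'')$. The number $d'$ does not depend on $z$ or $i$.

**Step 2. Build a resolution of $R$ over $RG$, one finitely generated kernel at a time.** *Claim: $G$ is of type $FP_m(R)$.* Start with $P_0=RG\to R$. Let $0\le j\le m-1$ and suppose finitely generated free modules $P_j\to\cdots\to P_0\to R\to0$ are given, exact at $R,P_0,\dots,P_{j-1}$. Let $K_j$ be the kernel of $P_j\to P_{j-1}$ (of $\varepsilon$ if $j=0$). We show that $K_j$ is finitely generated. Then one maps a finitely generated free $P_{j+1}$ onto $K_j$, and the induction continues up to $P_m$; beyond $P_m$ one extends by arbitrary free modules.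

*Comparison maps.* These are $RG$-linear and come from the usual comparison arguments. The $P_i$ are free and $C$ is exact, so there is an $RG$-linear chain map $\gamma_i\colon P_i\to C_i$, $i\le j$, over $\mathrm{id}_R$. The $C_i$ are free and $P$ is exact at $R,P_0,\dots,P_{j-1}$, so there is an $RG$-linear chain map $\delta_i\colon C_i\to P_i$, $i\le j$, over $\mathrm{id}_R$. Finally $\mathrm{id}$ and $\delta\gamma$ are chain maps $P\to P$ over $\mathrm{id}_R$ and $P$ is exact at $P_0,\dots,P_{j-1}$, so there are $RG$-linear $\sigma_i\colon P_i\to P_{i+1}$, $i\le j-1$, with $\mathrm{id}-\delta_i\gamma_i=\partial\sigma_i+\sigma_{i-1}\partial$ (no $\sigma_{i-1}$-term for $i=0$).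

*The defect $u$ in the top degree.* In degree $j$ there is no $P_{j+1}$ yet, so the homotopy stops one degree short. Put $u=\mathrm{id}-\delta_j\gamma_j-\sigma_{j-1}\partial\colon P_j\to P_j$, without the $\sigma$-term for $j=0$. This is $RG$-linear, and $u(P_j)\subset K_j$: for $j=0$, $\varepsilon u=\varepsilon-\varepsilon\delta_0\gamma_0=0$; for $j\ge1$,
$$\partial u=(\mathrm{id}-\delta_{j-1}\gamma_{j-1}-\partial\sigma_{j-1})\partial,$$
where the bracket is $0$ if $j=1$ and $\sigma_{j-2}\partial$ if $j\ge2$, so $\partial u=0$ in both cases.

*Finite generation of $K_j$.* As $P_j$ is finitely generated and $\gamma_j$ is $RG$-linear, $\gamma_j(P_j)\subset C_j^d$ for some $d$. Take $d'$ from Step 1. The submodule $\delta_j\partial(C_{j+1}^{d'})$ is finitely generated, as the image of a finitely generated module under an $RG$-linear map. It lies in $K_j$, because $\partial\delta_j\partial=\delta_{j-1}\partial\partial=0$ for $j\ge1$ and $\varepsilon\delta_0\partial=\varepsilon\partial=0$ for $j=0$. Now let $z\in K_j$. Then $\gamma_j(z)\in Z_j(C^d)$, since $\gamma$ is a chain map. As $j\le m-1$, Step 1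 gives $c\in C_{j+1}^{d'}$ with $\gamma_j(z)=\partial c$. The $\sigma$-term of $u$ vanishes on $z$, so
$$z=u(z)+\delta_j\gamma_j(z)=u(z)+\delta_j\partial c.$$
Hence $K_j=u(P_j)+\delta_j\partial(C_{j+1}^{d'})$, and both summands are finitely generated.

**Step 3. Compare the isoperimetric functions.** By Step 2, $G$ is of type $FP_{n+1}(R)$, hence of type $FP_{i+1}(R)$ for every $0\le i\le n$, and so is $H$. Theorem A in degree $i$ gives $f_i^G\preccurlyeq f_i^H$. For the last sentence of Theorem B: if two finitely generated groups are quasi-isometric and one of them is of type $FP_{n+1}(R)$, then the other is a quasi-retract of it, so it is of type $FP_{n+1}(R)$ too, and the Corollary applies. $\square$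

## The linear term and the one-sided comparison

Two examples show that the shape of Theorem A is right.

**The term $Dk$ in (1) cannot be dropped, even for one group.** Let $R=\mathbb{Z}$ with the absolute value and let $G=H$ be the trivial group. The resolution with $F_0=\mathbb{Z}$ and zero in all other degrees has no nonzero 1-cycles, so it gives $f_1=0$. Add $\mathbb{Z}\xrightarrow{\mathrm{id}}\mathbb{Z}$ in degrees $2,1$, with zero map from degree $1$ to degree $0$. The complex is still exact. Now every element of $F_1=\mathbb{Z}$ is a cycle, with unique filling of the same norm, so $f_1(k)=k$ for $k\in\mathbb{N}$. Computing $f_1^G$ with the second resolution and $f_1^H$ with the first, (1) reads $k\le A\cdot0+Dk$ for $k\in\mathbb{N}$.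

**For quasi-retracts, $\preccurlyeq$ cannot be improved to $\approx$.** The trivial group is a quasi-retract of $\mathbb{Z}^2$, and its $f_1$ over $\mathbb{Z}$ is $\approx0$. For $\mathbb{Z}^2$ we computed $f_1^{\mathbb{Z}^2}(4N)\ge N^2$. If $f_1^{\mathbb{Z}^2}\preccurlyeq0$ held, we would have $N^2\le 4CN+C$ for some $C$ and all $N$, which is false for large $N$.
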